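# K-regular algebras with few differentials that are not limits of smooth algebras

All rings are commutative and unital. Throughout, $k$ is a field of characteristic $0$ and $d\ge 0$ is an integer. No finiteness is assumed on $k$-algebras unless it is stated.

## 1. Differentials, ind-smooth algebras and K-regularity

**Definition (exterior powers of differentials).** For a $k$-algebra $A$, $\Omega_{A/k}$ is the module of Kähler differentials and $\wedge^i\Omega_{A/k}$ is its $i$-th exterior power over $A$. If $\wedge^{d+1}\Omega_{A/k}=0$, then $\wedge^i\Omega_{A/k}=0$ for all $i>d$.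

We use four textbook facts.

- (D1) $\Omega$ and its exterior powers commute with filtered colimits of $k$-algebras and with localization.
- (D2) If $\mathfrak p\subset A$ is prime with residue field $\kappa(\mathfrak p)$, the map $\Omega_{A/k}\otimes_A\kappa(\mathfrak p)\to\Omega_{\kappa(\mathfrak p)/k}$ is surjective.
- (D3) For a field extension $F/k$ in characteristic $0$, $\dim_F\Omega_{F/k}=\operatorname{trdeg}(F/k)$.
- (D4) If $R$ is smooth of finite type over $k$, then $\Omega_{R/k}$ is locally free, of rank at most $\dim R$.

*Example.* Let $N=k[x,y]/(xy)$, the node. Then $\Omega_{N/k}=(N\,dx\oplus N\,dy)/(x\,dy+y\,dx)$. Wedging the relation with $dx$ and with $dy$ gives $x\,dx\wedge dy=0$ and $y\,dx\wedge dy=0$, so $\wedge^2\Omega_{N/k}=N/(x,y)=k\ne0$. Since $\Omega_{N/k}$ has two generators, $\wedge^3\Omega_{N/k}=0$. So the node is a curve, but it satisfies $\wedge^{d+1}\Omega=0$ only from $d=2$ on.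

**Definition (ind-smooth).** A $k$-algebra is ind-smooth if it is a direct limit of smooth finite type $k$-algebras. "Direct limit" means the limit of a direct system indexed by a directed set, that is, a filtered colimit.

*Example.* Let $\Gamma=\mathbb Z[\frac12]_{\ge0}$ and let $k[x^\Gamma]$ be the ring with $k$-basis $x^\gamma$, $\gamma\in\Gamma$, and $x^\gamma x^{\gamma'}=x^{\gamma+\gamma'}$. It is the increasing union of the polynomial rings $k[x^{1/2^n}]$, so it is ind-smooth. It is not noetherian: the ideals $(x^{1/2^n})$ increase strictly. By (D1), $\wedge^2\Omega_{k[x^\Gamma]/k}=0$.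

**Definition (K-groups, $K_n$-regular, $NK_n$).** For $n\ge0$, $K_n(R)$ is Quillen's $K$-group. For $n<0$ it is Bass's group, given inductively by
$$K_n(R)=\mathrm{Coker}\big(K_{n+1}(R[t])\times K_{n+1}(R[t^{-1}])\to K_{n+1}(R[t,t^{-1}])\big).$$
A $k$-algebra $A$ is $K_n$-regular if $K_n(A)\to K_n(A[x_1,\dots,x_r])$ is an isomorphism for all $r\ge0$. We write $NK_n(A)=\mathrm{Coker}(K_n(A)\to K_n(A[t]))$. If $A$ is $K_n$-regular, then $NK_n(A)=0$.

We use three facts.

- (K1) For every $n\in\mathbb Z$, $K_n$ commutes with filtered colimits of rings.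
- (K2) If $C$ is regular noetherian, $K_n(C)\to K_n(C[x_1,\dots,x_r])$ is an isomorphism for all $n\in\mathbb Z$ (Quillen for $n\ge0$; for $n<0$ both groups vanish).
- (K3) The group of units $C^\times$ is a direct summand of $K_1(C)$, naturally in $C$, via the determinant.

*Example.* By (K1) and (K2), every filtered colimit of regular noetherian rings is $K_n$-regular for all $n$; in particular every ind-smooth algebra is.

*Non-example.* Let $C=k[\varepsilon]/(\varepsilon^2)$. The element $1+\varepsilon t$ is a unit of $C[t]$, with inverse $1-\varepsilon t$, and it is not in $C^\times$. By (K3), $K_1(C)\to K_1(C[t])$ is not surjective, so $C$ is not $K_1$-regular.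

So ind-smooth implies $K_n$-regular for all $n$. The following question about the converse comes from Shubhodip Mondal and Alapan Mukhopadhyay, "Ind-étale vs Formally étale", arXiv:2209.09392 (2022).

> Let $A$ be a $k$-algebra with $\wedge^{d+1}\Omega_{A/k}=0$, and suppose $A$ is $K_n$-regular for all integers $n$. Must $A$ be a direct limit of smooth $k$-algebras?

## 2. The two theorems

**Theorem 1.** Let $k$ be any field of characteristic $0$ and let
$$A=k[x^{\gamma},y^{\gamma}:\gamma\in\mathbb Z[\tfrac12]_{>0}]\big/\big(x^{\gamma}y^{\gamma'}:\gamma,\gamma'>0\big),$$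
with $x^\gamma x^{\gamma'}=x^{\gamma+\gamma'}$ and $y^\gamma y^{\gamma'}=y^{\gamma+\gamma'}$. Then $\wedge^2\Omega_{A/k}=0$ and $A$ is $K_n$-regular for all $n\in\mathbb Z$, but $A$ is not ind-smooth. Hence the answer is no for every $d\ge1$ and every $k$.

**Theorem 2.**

(a) For $d=0$ the answer is yes, and $K_1$-regularity suffices: if $\Omega_{A/k}=0$ and $A$ is $K_1$-regular, then $A$ is a directed union of finite étale $k$-algebras.

(b) If $A$ is a normal domain and $\wedge^2\Omega_{A/k}=0$, then $A$ is ind-smooth.

(c) Normality does not help for $d\ge2$: for every $k$ there is a normal domain $A$ with $\wedge^3\Omega_{A/k}=0$, $K_n$-regular for all $n$, and not ind-smooth. $A$ can be taken local.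

(d) If $A$ is noetherian and $\wedge^{d+1}\Omega_{A/k}=0$ for some $d$, then: $A$ is $K_n$-regular for all $n$ $\iff$ $A$ is regular $\iff$ $A$ is ind-smooth.

So the failure begins exactly at $d=1$ (at $d=2$ for normal domains), and it is a purely non-noetherian phenomenon.

## 3. No differentials, and normal domains with $\wedge^2\Omega=0$

In both of these small cases we look at finite type subalgebras $C\subset A$, since $A$ is always their directed union, and show that they are smooth or can be enlarged to smooth ones inside $A$.

### Proof of Theorem 2(a)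

**Step 1: show that $A$ is reduced.** This is where $K_1$-regularity enters. By (K3), the map $A^\times\to A[t]^\times$ is a retract of $K_1(A)\to K_1(A[t])$, which is an isomorphism. A retract of an isomorphism is an isomorphism, so $A^\times=A[t]^\times$. If $a\ne0$ were nilpotent in $A$, then $1+at$ would be a unit of $A[t]$ not in $A$, a contradiction.

**Step 2: show that every finite type subalgebra $C\subset A$ is finite étale.** Let $\mathfrak q$ be a minimal prime of $C$. As $C$ is reduced, $C_{\mathfrak q}$ is a field. Localization is exact, so $C_{\mathfrak q}\hookrightarrow A\otimes_CC_{\mathfrak q}$, and the target is nonzero. A prime of $A\otimes_C C_{\mathfrak q}$ gives a prime $\mathfrak p$ of $A$ with $\mathfrak p\cap C=\mathfrak q$. By (D2), $\Omega_{\kappa(\mathfrak p)/k}$ is a quotient of $\Omega_{A/k}\otimes\kappa(\mathfrak p)=0$, so by (D3) $\kappa(\mathfrak p)$ is algebraic over $k$. Then $C/\mathfrak q\subset\kappa(\mathfrak p)$ is a domain, finitely generated over $k$ and algebraic over $k$, so it is a finite field extension of $k$. Thus all minimal primes of the reduced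 noetherian ring $C$ are maximal, and $C$ is a finite product of finite extensions of $k$, which are separable in characteristic $0$. So $C$ is finite étale, and $A$ is the directed union of such $C$. $\blacksquare$

### Proof of Theorem 2(b)

**Step 1: bound the transcendence degree.** Let $F=\mathrm{Frac}(A)$. By (D1), $\wedge^2\Omega_{F/k}$ is a localization of $\wedge^2\Omega_{A/k}=0$. So $\dim_F\Omega_{F/k}\le1$, and by (D3) $\operatorname{trdeg}(F/k)\le1$.

**Step 2: normalize inside $A$.** Let $C\subset A$ be a finite type subalgebra and $\tilde C$ its normalization in $\mathrm{Frac}(C)\subset F$. Elements of $\tilde C$ are integral over $A$ and lie in $F$, so $\tilde C\subset A$ by normality of $A$. Moreover $\tilde C$ is finite over $C$, hence of finite type over $k$, and it is a normal domain of dimension $\operatorname{trdeg}(\mathrm{Frac}\,C/k)\le1$. A normal noetherian domain of dimension at most $1$ is regular, and regular finite type algebras over the perfect field $k$ are smooth. If $C\subset C'$ then $\tilde C\subset\tilde C'$. So $A$ is the directed union of the smooth algebras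 $\tilde C$. $\blacksquare$

To leave these cases with $d=1$, we need a ring that is not a normal domain.

## 4. Gluing two lines: the obstruction at the node

The simplest reduced non-normal curve with two branches is the node $N=k[x,y]/(xy)$. It is glued from regular pieces. Put $B_0=k[x]\times k[y]$ and let $J=(x,y)N=xk[x]\times yk[y]$, which is an ideal both of $N$ and of $B_0$. Then
$$\begin{array}{ccc}N&\to&B_0\\ \downarrow&&\downarrow\\ k&\to&k\times k\end{array}$$
is cartesian, and three corners are regular. If $K$-theory turned this into a long exact Mayer–Vietoris sequence, and likewise after adding variables, the five lemma would make $N$ $K_n$-regular for all $n$.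

The excision theorem that we shall use (Section 5) gives this sequence when $k\otimes^{\mathbf L}_NB_0\to k\times k$ is an equivalence. In degree $0$ this holds: $k\otimes_NB_0=B_0/J=k\times k$. In degree $1$ it fails. From $0\to J\to N\to k\to0$ we get $\mathrm{Tor}_1^N(k,B_0)=\ker(J\otimes_NB_0\to B_0)$. The element $(x,0)\otimes(0,1)$ goes to $(x,0)(0,1)=0$ in $B_0$, but it is nonzero in $J\otimes_NB_0$: its image in
$$J/J^2\otimes_k B_0/J$$
is $\bar x\otimes(0,1)\neq0$. So $\mathrm{Tor}_1\neq0$ and the argument stops here. It cannot be repaired for $N$ itself: $N$ is noetherian, not regular, and has $\wedge^3\Omega_{N/k}=0$, so by Theorem 2(d), proved in Section 9, it is not $K_n$-regular for some $n$.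

What made the element survive is $J\ne J^2$. If $x$ had a square root in the ideal, the element would die:
$$(x,0)\otimes(0,1)=(x^{1/2},0)\otimes(x^{1/2},0)(0,1)=0 .$$
The same square root kills the unwanted $2$-form. In the ring $A$ of Theorem 1,
$$dx^\gamma\wedge dy^{\gamma'}=4\,x^{\gamma/2}y^{\gamma'/2}\,dx^{\gamma/2}\wedge dy^{\gamma'/2}=0 .$$
Also $dx^\gamma\wedge dx^{\gamma'}=0$, because for $n$ large both $x^\gamma$ and $x^{\gamma'}$ are powers of $u=x^{1/2^n}$, so both differentials are multiples of $du$; likewise for $y$. Since $\Omega_{A/k}$ is generated by the $dx^\gamma$ and $dy^\gamma$, this is already a direct proof that $\wedge^2\Omega_{A/k}=0$.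

So we adjoin all $2$-power roots along the gluing locus. Two branches still meet at a point, but the ideal along which we glue becomes flat and idempotent. We now make this precise, in a generality that also covers part (c).

## 5. Gluing along an ideal with square roots

**Lemma 1.** Let $B$ be a $k$-algebra and $z_0,z_1,\dots\in B$ nonzerodivisors with $z_n\in z_{n+1}^2B$. Put $I=\bigcup_nz_nB$ (an increasing union), and assume $I\ne B$. Put $R=B/I$ and $A=k+I\subset B$. If $B$ and $R$ are filtered colimits of regular noetherian rings, then $A$ is $K_n$-regular for all $n\in\mathbb Z$.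

*Proof.* **Step 1: set up the square.** Since $I\neq B$, we have $k\cap I=0$ and $k\to R$ is injective. So $I$ is an ideal of the ring $A$, $A/I=k$, and $A$ is the set of elements of $B$ whose image in $R$ lies in $k$. In other words
$$\begin{array}{ccc}A&\to&B\\ \downarrow&&\downarrow\\ k&\to&R\end{array}\tag{1}$$
is cartesian, with $B\to R$ surjective.

**Step 2: show that $I$ is flat over $A$.** We have
$$z_nB\subset z_{n+1}(z_{n+1}B)\subset z_{n+1}I\subset z_{n+1}A\subset z_{n+1}B .$$
Hence $I=\bigcup_nz_nA$, and this union is increasing. Each $z_n\in I\subset A$ is a nonzerodivisor in $A\subset B$, so $z_nA\cong A$ is free. A filtered union of free modules is flat.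

**Step 3: compute $k\otimes_A^{\mathbf L}B$.** This is the point that failed for the node. The module $z_nA\otimes_AB$ is free over $B$ on $z_n\otimes1$, and it maps to $B$ by $z_n\otimes b\mapsto z_nb$. As $z_n$ is a nonzerodivisor in $B$, this is an isomorphism onto $z_nB$. Passing to the union, $I\otimes_AB\to B$ is injective with image $\bigcup z_nB=I$. Now tensor $0\to I\to A\to k\to0$ with $B$:
$$k\otimes_AB=B/I=R,\qquad \mathrm{Tor}_1^A(k,B)=\ker(I\otimes_AB\to B)=0,$$
$$\mathrm{Tor}_i^A(k,B)=\mathrm{Tor}_{i-1}^A(I,B)=0\quad(i\ge2),$$
the last because $I$ is flat. So $k\otimes^{\mathbf L}_AB\simeq R$.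

**Step 4: add variables.** Let $X=(x_1,\dots,x_r)$. Comparing coefficients, the square (1)$[X]$ with corners $A[X],B[X],k[X],R[X]$ is again cartesian with $B[X]\to R[X]$ surjective. By flat base change along $A\to A[X]$,
$$k[X]\otimes^{\mathbf L}_{A[X]}B[X]\simeq R[X].\tag{2}$$

**Step 5: excision.** We use the main theorem of Land–Tamme (*K-theory of pullbacks*, Ann. of Math. 190 (2019)). To a pullback square of ring spectra with corners $A\to B$, $A'\to B'$ there is associated a ring spectrum $A'\odot_A^{B'}B$ with underlying spectrum $A'\otimes^{\mathbf L}_AB$, together with a ring map to $B'$ that is the canonical map on underlying spectra. Every localizing invariant sends the square with $B'$ replaced by $A'\odot_A^{B'}B$ to a pullback. In particular, if $A'\otimes_A^{\mathbf L}B\to B'$ is an equivalence, the original square is sent to a pullback.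

Because $B[X]\to R[X]$ is surjective, the sequence $0\to A[X]\to B[X]\oplus k[X]\to R[X]\to0$ is exact, so (1)$[X]$ is also a pullback square of ring spectra. By (2) the theorem applies. Nonconnective $K$-theory is a localizing invariant whose homotopy groups are Quillen's for $n\ge0$ and Bass's for $n<0$. We get long exact sequences, natural in $X$,
$$\cdots\to K_{n+1}(R[X])\to K_n(A[X])\to K_n(B[X])\oplus K_n(k[X])\to K_n(R[X])\to\cdots\quad(n\in\mathbb Z).\tag{3}$$

**Step 6: compare.** By (K1) and (K2), $K_n(C)\to K_n(C[X])$ is an isomorphism for $C=B,R,k$ and all $n$. Map the sequence (3) for $X=\emptyset$ to the sequence (3) for $X$. Four of every five consecutive maps around $K_n(A)\to K_n(A[X])$ are isomorphisms, so by the five lemma this one is too. $\square$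

## 6. The rings $A_R$ and their differentials

**Definition ($A_R$).** Let $R\ne0$ be a smooth finite type $k$-algebra, let $\Gamma=\mathbb Z[\frac12]_{\ge0}$, and set
$$B=R[x^\gamma:\gamma\in\Gamma]=\bigcup_nR[y_n],\qquad y_n=x^{1/2^n},\quad y_n=y_{n+1}^2 .$$
Let $I=\bigcup_ny_nB$, the set of elements with zero constant coefficient, and
$$A_R=k+I=\{b\in B:\text{ the constant coefficient of }b\text{ lies in }k\}.$$

*Examples.* If $R=k$, then $A_R=k[x^\Gamma]$. If $R=k\times k$, then $B=k[x^\Gamma]\times k[x^\Gamma]$, and $A_R$ is the set of pairs $(f,g)$ with equal constant coefficients: two branches glued at a point.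

**K-regularity of $A_R$.** The $y_n$ are nonzerodivisors with $y_n=y_{n+1}^2$, $B$ is a directed union of the smooth algebras $R[y_n]$, and $B/I=R\neq0$ is smooth. So Lemma 1 with $z_n=y_n$ shows that $A_R$ is $K_n$-regular for all $n\in\mathbb Z$.

**K-regularity of the local ring $(A_R)_I$.** Here $I$ is a maximal ideal of $A_R$, since $A_R/I=k$. Put $T=A_R\setminus I=k^\times+I$. We check that Lemma 1 applies to $B_T$ with $z_n=y_n$.

- The $y_n$ remain nonzerodivisors in $B_T$, by flatness of localization, and $I_T=\bigcup y_nB_T$.
- $B_T$ is the filtered colimit of the smooth algebras $R[y_n]_t$ over pairs $(n,t)$ with $t\in T\cap R[y_n]$. The pairs $(n,t)$ and $(n',t')$ are dominated by $(\max(n,n'),tt')$.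
- $B_T/I_T=R_T=R$, because $T$ maps to $k^\times\subset R^\times$. In particular $I_T\ne B_T$.
- $(A_R)_T\subset B_T$ by exactness of localization, and $(A_R)_T/I_T=k_T=k$. So $(A_R)_T=k+I_T$.

Hence $(A_R)_I=(A_R)_T$ is $K_n$-regular for all $n$.

**Lemma 2.** If $\delta=\dim R$, then $\wedge^i\Omega_{A_R/k}=0$ for all $i\ge\delta+2$. The same holds for $(A_R)_I$.

The strategy is this. On finite type pieces, forms of degree $\ge\delta+2$ are killed by a power of $y_n$. Passing to deeper roots makes the same forms divisible by arbitrarily large powers of the new variable.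

*Proof.* **Step 1: write $A_R$ as a union of finite type algebras.** Let $R=k[r_1,\dots,r_s]$ and $P_n=k[y_n,y_nr_1,\dots,y_nr_s]\subset A_R$. Since $y_n=y_{n+1}^2$ and $y_nr_j=y_{n+1}\cdot y_{n+1}r_j$, we have $P_n\subset P_{n+1}$. Every element of $I$ is a $k$-linear combination of terms $x^\gamma r^\alpha$ with $\gamma>0$ and $\alpha$ a multi-index. For $n$ large, $\gamma=c/2^n$ with $c\in\mathbb Z$ and $c\ge|\alpha|$, so
$$x^\gamma r^\alpha=y_n^{c-|\alpha|}\prod_j(y_nr_j)^{\alpha_j}\in P_n .$$
Hence $A_R=\bigcup_nP_n$, and $\wedge^i\Omega_{A_R/k}=\varinjlim_n\wedge^i\Omega_{P_n/k}$ by (D1).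

**Step 2: find a uniform killing power.** Let $i\ge\delta+2$. The ring $P_n[y_n^{-1}]=R[y_n,y_n^{-1}]$ is smooth, and its $\Omega$ is locally free of rank $\le\delta+1$, so its $i$-th exterior power is $0$. Thus the finitely generated module $\wedge^i\Omega_{P_n/k}$ becomes zero after inverting $y_n$, and it is killed by some $y_n^N$. The isomorphism of $R$-algebras $R[y_n]\cong R[y_{n'}]$, $y_n\leftrightarrow y_{n'}$, carries $P_n$ to $P_{n'}$ (with $y_nr_j\leftrightarrow y_{n'}r_j$). So $N$ can be chosen independently of $n$.

**Step 3: gain divisibility.** Let $m\ge1$, $q=2^m$ and $y=y_{n+m}$. In $P_{n+m}$ we have $y_n=y^q$ and $y_nr_j=y^{q-1}(yr_j)$, so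
$$dy_n=q\,y^{q-1}dy,\qquad d(y_nr_j)=y^{q-1}d(yr_j)+(q-1)y^{q-2}(yr_j)\,dy .$$
Both lie in $y^{q-2}\Omega_{P_{n+m}/k}$. As $\Omega_{P_n/k}$ is generated by $dy_n$ and the $d(y_nr_j)$, the image of $\wedge^i\Omega_{P_n/k}$ in $\wedge^i\Omega_{P_{n+m}/k}$ lies in $y_{n+m}^{\,i(2^m-2)}\wedge^i\Omega_{P_{n+m}/k}$. By Step 2 for $P_{n+m}$, this is $0$ once $i(2^m-2)\ge N$. So every element of every stage dies in the colimit, and $\wedge^i\Omega_{A_R/k}=0$. The statement for $(A_R)_I$ follows by (D1). $\square$

## 7. Local rings of ind-smooth algebras, and the proof of Theorem 1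

To show that a ring is not ind-smooth we need a property that all ind-smooth rings have.

**Lemma 3.** Let $C$ be ind-smooth over $k$ and $\mathfrak p\subset C$ prime. Then $C_{\mathfrak p}$ is a filtered colimit of local rings $S_i$ of smooth $k$-algebras, with local homomorphisms $S_i\to C_{\mathfrak p}$. In particular $C_{\mathfrak p}$ is a normal domain.

*Proof.* **Step 1: the colimit.** Let $C=\varinjlim C_i$ with $C_i$ smooth of finite type, and let $\mathfrak p_i$ be the preimage of $\mathfrak p$ in $C_i$. The preimage of $\mathfrak p_j$ in $C_i$ is $\mathfrak p_i$ for $i\le j$, so the rings $S_i=(C_i)_{\mathfrak p_i}$ form a direct system with local maps. Every element of $C\setminus\mathfrak p$ comes from some $C_i\setminus\mathfrak p_i$, and elements of $C_i\setminus\mathfrak p_i$ land in $C\setminus\mathfrak p$. So $\varinjlim S_i=C_{\mathfrak p}$, by the universal property of localization. Each $S_i$ is regular local, hence a normal domain.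

**Step 2: $C_{\mathfrak p}$ is a domain.** If $ab=0$ in $C_{\mathfrak p}$, lift $a,b$ to some stage, and pass to a later stage where the lifts satisfy $a_ib_i=0$. As $S_i$ is a domain, $a_i=0$ or $b_i=0$, so $a=0$ or $b=0$.

**Step 3: $C_{\mathfrak p}$ is normal.** Let $a,b\in C_{\mathfrak p}$, $b\ne0$, with $a/b$ integral over $C_{\mathfrak p}$; that is, $a^n+c_1a^{n-1}b+\dots+c_nb^n=0$ for some $c_j\in C_{\mathfrak p}$. Lift this relation to a stage $S_i$. The lift $b_i$ is nonzero because $b\ne0$, so $a_i/b_i\in\mathrm{Frac}(S_i)$ is integral over $S_i$. Normality gives $a_i\in b_iS_i$, hence $a\in bC_{\mathfrak p}$. $\square$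

### Proof of Theorem 1

**Step 1: identify $A$ as some $A_R$.** Take $R=k\times k$, which is étale over $k$, so $\delta=0$. Send $x^\gamma\mapsto(x^\gamma,0)$ and $y^\gamma\mapsto(0,x^\gamma)$. Both $A$ and $A_R$ have $k$-basis $1,x^\gamma,y^\gamma$ ($\gamma>0$) with the same multiplication, so $A\cong A_R$.

**Step 2: the hypotheses hold.** By Lemma 1 as applied in Section 6, $A$ is $K_n$-regular for all $n\in\mathbb Z$. By Lemma 2, $\wedge^2\Omega_{A/k}=0$ (as we also saw by hand in Section 4), hence $\wedge^{d+1}\Omega_{A/k}=0$ for every $d\ge1$.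

**Step 3: $A$ is not ind-smooth.** If it were, $A_I$ would be a domain by Lemma 3. In $A$ we have $xy=(x,0)(0,x)=0$. Neither $x$ nor $y$ dies in $A_I$: an element $t\in A\setminus I$ has two components with the same nonzero constant coefficient, so both are nonzero in the domain $k[x^\Gamma]$, and therefore $tx\ne0$ and $ty\ne0$. So $A_I$ is not a domain, a contradiction. $\blacksquare$

## 8. A normal counterexample from an elliptic curve

For (c) we want $A_R$ to be a normal domain and yet not ind-smooth. By (b) we need $d\geq2$, and Lemma 2 suggests $\delta=1$.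

The first curve to try is the affine line, $R=k[f]$. It does not work: in the notation of Lemma 2, $P_n=k[y_n,y_nf]$, and $y_n,y_nf$ are algebraically independent, so $P_n$ is a polynomial ring in two variables. Thus $A_{k[f]}=\bigcup P_n$ is ind-smooth.

We need a curve which cannot be "separated" in this way. In $A_R$ the functions of $R$ are available only as fractions such as $(xf)/x$. If $A_R$ is ind-smooth, such a fraction comes from a rational map on a smooth scheme, and it would help if this rational map had to be a morphism. For maps to an elliptic curve that is so, by Weil's extension theorem.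

### Proof of Theorem 2(c)

Let $R=k[f,g]/(g^2-f^3-1)$. At a common zero of the partial derivatives $2g$ and $3f^2$ over $\bar k$ we have $f=g=0$, which does not satisfy $g^2=f^3+1$. So $R$ is smooth, of dimension $1$. The polynomial $f^3+1$ has degree $3$, so it is not a square in $\bar k(f)$, and $R$ is geometrically integral. Let $E$ be the elliptic curve $g^2=f^3+1$, the projective closure with origin the point $\infty$, and $E^\circ=E\setminus\{\infty\}=\operatorname{Spec}R$. Put $A=A_R$. By Section 6 and Lemma 2 with $\delta=1$, both $A$ and $A_I$ are $K_n$-regular for all $n$ and have $\wedge^3\Omega=0$.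

**Step 1: $A$ and $A_I$ are normal domains.** $B$ is a directed union of the normal domains $R[y_n]$, hence a normal domain. For $b\in B$ we have $xb\in I\subset A$ and $b=(xb)/x$, so $\mathrm{Frac}\,A=\mathrm{Frac}\,B$. Let $z\in\mathrm{Frac}\,A$ be integral over $A$. Then $z$ is integral over $B$, so $z\in B$. Reducing its integral equation modulo $I$ shows that the image $\bar z\in R$ is algebraic over $A/I=k$.

We claim that an element of $R$ algebraic over $k$ lies in $k$. Write $\bar z=a+bg$ with $a,b\in k[f]$. The trace $2a$ and the norm $a^2-b^2(f^3+1)$ over $k(f)$ are again algebraic over $k$ and lie in $k[f]$, so they lie in $k$. Thus $a\in k$ and $b^2(f^3+1)\in k$. By degree, $b=0$.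

So $\bar z\in k$, which means $z\in A$. Hence $A$ is normal, and so is its localization $A_I$.

**Step 2: show $\mathrm{Frac}(R)\cap A_I=k$ inside $\mathrm{Frac}\,A$.** This says that the local ring $A_I$ contains no nonconstant function of the curve. Let $h=p/q=a/b$ with $p,q\in R$, $q\ne0$, $a\in A$, $b\in A\setminus I$. Then $pb=qa$ in $B$. Let $a_0\in k$ and $b_0\in k^\times$ be the constant coefficients of $a,b$. Comparing constant coefficients gives $pb_0=qa_0$, so $h=a_0/b_0\in k$. The other inclusion is clear.

**Step 3: if $A$ or $A_I$ is ind-smooth, lift the equation of $E$ to a smooth scheme.** In either case Lemma 3 (at the prime $I$ of $A$, or at the maximal ideal of $A_I$) gives $A_I=\varinjlim S_i$, with $S_i$ local rings of smooth $k$-algebras and $S_i\to A_I$ local. The elements $x,xf,xg\in A$ satisfy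
$$x(xg)^2=x^3g^2=x^3(f^3+1)=(xf)^3+x^3 .$$
So at some stage $S=S_i$ there are lifts $X,F,G\in S$ of $x,xf,xg$ with
$$XG^2=F^3+X^3 .\tag{4}$$
Here $X\ne0$, since its image $x$ is nonzero. Write $S=\mathcal O_{U,u}$ with $U$ a smooth affine $k$-scheme of finite type. Since $\mathcal O_{U,u}$ is a domain, after shrinking $U$ we may assume that $U$ is integral and that $X,F,G$ are functions on $U$ satisfying (4).

**Step 4: turn the lift into a morphism $U\to E$.** On the nonempty open set $U_X$ where $X$ is invertible, dividing (4) by $X^3$ gives $(G/X)^2=(F/X)^3+1$. So $(F/X,G/X)$ is a morphism $U_X\to E^\circ$, that is, a rational map $U\dashrightarrow E$.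

It is defined in codimension $\le1$. Indeed, at a point $v$ of codimension $1$ the ring $\mathcal O_{U,v}$ is a discrete valuation ring because $U$ is regular. As $E$ is proper, the valuative criterion extends $\operatorname{Spec}k(U)\to E$ to $\operatorname{Spec}\mathcal O_{U,v}\to E$. As $E$ is of finite type, this spreads out to a neighborhood of $v$, where it represents the same rational map.

Weil's extension theorem (Bosch–Lütkebohmert–Raynaud, *Néron Models*, §4.4, Thm. 1) says that a rational map from a smooth scheme to a smooth separated group scheme that is defined in codimension $\le1$ is defined everywhere. So our rational map extends to a morphism $U\to E$.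

**Step 5: the contradiction.** Consider
$$\varphi:\operatorname{Spec}A_I\to\operatorname{Spec}S\to U\to E .$$
As $X\mapsto x\ne0$ in the domain $A_I$, the generic point of $\operatorname{Spec}A_I$ maps into $U_X$. There $\varphi$ is given by $f\mapsto(xf)/x=f$ and $g\mapsto(xg)/x=g$, i.e. by the inclusion $k(E)=\mathrm{Frac}\,R\subset\mathrm{Frac}\,A$.

Let $e\in E$ be the image of the closed point of $\operatorname{Spec}A_I$. As $A_I$ is local, $\varphi$ factors through $\operatorname{Spec}\mathcal O_{E,e}$. The composite $\mathcal O_{E,e}\to A_I\subset\mathrm{Frac}\,A$ is the restriction of the inclusion $k(E)\subset\mathrm{Frac}\,A$, because the two agree at the generic point. Hence, by Step 2,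
$$\mathcal O_{E,e}\subset\mathrm{Frac}(R)\cap A_I=k .$$
This is absurd, since $\mathrm{Frac}\,\mathcal O_{E,e}=k(E)\ne k$. So neither $A$ nor $A_I$ is ind-smooth. Both prove (c), and $A_I$ is local. $\blacksquare$

## 9. Noetherian algebras

It remains to prove (d). The tools are the cotangent complex and the comparison of $K$-theory with cyclic homology.

**Definition (cotangent complex and derived exterior powers).** For a ring map $\ell\to C$, $L_{C/\ell}$ is the cotangent complex, with homology in degrees $\ge0$ and $H_0(L_{C/\ell})=\Omega_{C/\ell}$. For $j\ge0$, $\mathbf L\wedge^j$ is the derived functor of $\wedge^j$ on complexes with homology in degrees $\ge0$. We recall: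

- (L1) Both constructions commute with filtered colimits. $L$ is compatible with localization, $\mathbf L\wedge^j$ with derived base change, and $H_0(\mathbf L\wedge^jL_{C/\ell})=\wedge^j\Omega_{C/\ell}$.
- (L2) For $\ell\to C\to D$ there is a triangle $L_{C/\ell}\otimes^{\mathbf L}_CD\to L_{D/\ell}\to L_{D/C}$.
- (L3) If $C$ is smooth over $\ell$, or a filtered colimit of smooth $\ell$-algebras, then $L_{C/\ell}=\Omega_{C/\ell}$ is flat, in degree $0$. This covers field extensions in characteristic $0$.
- (L4) A triangle $M'\to M\to M''$ gives a functorial finite filtration of $\mathbf L\wedge^jM$ with graded pieces $\mathbf L\wedge^pM'\otimes^{\mathbf L}\mathbf L\wedge^{j-p}M''$, $0\le p\le j$; the piece $p=0$ is the top quotient.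
- (L5) Décalage: over a field $\kappa$, $\mathbf L\wedge^j(M[1])\simeq\Gamma^j(M)[j]$ for a vector space $M$, where $\Gamma^j$ is the divided power.

*Example.* For $C=k[\varepsilon]/(\varepsilon^2)$, $L_{C/k}$ is the complex $C\xrightarrow{2\varepsilon}C\,d\varepsilon$ in degrees $1,0$. So $L_{C/k}\otimes^{\mathbf L}_Ck\simeq k\oplus k[1]$, and $\mathbf L\wedge^2(k\oplus k[1])\simeq k[1]\oplus k[2]$: the summands are $\wedge^2k=0$, $k\otimes k[1]$ and $\Gamma^2(k)[2]$. Here $\wedge^2\Omega_{C/k}=0$, but $\mathbf L\wedge^2L_{C/k}\ne0$.

**Definition (cdh-topology).** The cdh-topology on finite type $k$-schemes is generated by Nisnevich covers and by the covers $\{X'\to X,\ Z\to X\}$ with $Z\subset X$ closed and $X'\to X$ proper and an isomorphism over $X\setminus Z$. Finite type $k$-schemes are cdh-locally smooth over $k$. For a functor $H$ to complexes or spectra, $\mathbb H_{cdh}(-,H)$ is its cdh-fibrant replacement, and $F_H(C)$ is the homotopy fibre of $H(C)\to\mathbb H_{cdh}(C,H)$.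

*Example.* Taking $X'=\emptyset$, $Z=X_{\mathrm{red}}$, we see that $X_{\mathrm{red}}\to X$ is a cdh-cover. So for $C=k[\varepsilon]/(\varepsilon^2)$, $R\Gamma_{cdh}(\operatorname{Spec}C,\mathcal O)=R\Gamma_{cdh}(\operatorname{Spec}k,\mathcal O)=k$, and the fibre of $C\to k$ is $k\varepsilon$ in degree $0$.

**Facts from the literature.** These are in Cortiñas–Haesemeyer–Schlichting–Weibel, Ann. of Math. 167 (2008); Cortiñas–Haesemeyer–Weibel, J. AMS 21 (2008); Cortiñas–Haesemeyer–Walker–Weibel, Invent. Math. 181 (2010). Let $C$ be a finite type $k$-algebra, and take Hochschild homology $HH$ and cyclic homology $HC$ over $\mathbb Q$. Homotopy $K$-theory $KH$ is the cdh-fibrant replacement of $K$, and naturally $F_K\simeq F_{HC}[1]$. Moreover $KH$ is homotopy invariant, and $NHC_*\cong HH_*\otimes_{\mathbb Q}t\mathbb Q[t]$, compatibly with cdh-fibrant replacement. Since $KH$ is homotopy invariant, $NK_n(C)$ is computed by $NF_K\simeq NF_{HC}[1]$, so naturally in $C$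
$$NK_n(C)\cong H_{n-1}(F_{HH}(C))\otimes_{\mathbb Q}t\mathbb Q[t]\qquad(n\in\mathbb Z).\tag{5}$$
By the Hodge decomposition, $H_*(F_{HH}(C))$ is the direct sum over $j\ge0$ of the homology of $F^{(j)}_{\mathbb Q}(C)[j]$, where for $\ell\in\{\mathbb Q,k\}$
$$F^{(j)}_\ell(C)=\mathrm{fib}\big(\mathbf L\wedge^jL_{C/\ell}\to R\Gamma_{cdh}(\operatorname{Spec}C,\Omega^j_{/\ell})\big).\tag{6}$$
Here $R\Gamma_{cdh}(-,\Omega^j_{/\ell})$ is the cdh-fibrant replacement of the presheaf $\mathbf L\wedge^jL_{-/\ell}$, because finite type $k$-schemes are cdh-locally smooth over $k$, and on smooth $k$-algebras $\mathbf L\wedge^jL_{-/\ell}=\Omega^j_{-/\ell}$ by (L3).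

*Check.* For $C=k[\varepsilon]/(\varepsilon^2)$ the part $j=0$, $n=1$ of (5) is $k\varepsilon\otimes_{\mathbb Q}t\mathbb Q[t]$. It has the same size as the group of units $1+\varepsilon\,tk[t]$, which is the contribution of units to $NK_1(C)$.

### Proof of Theorem 2(d): the easy implications

If $A$ is noetherian and regular, then, $k$ being of characteristic $0$, $k\to A$ is a regular homomorphism, and Popescu's theorem says that $A$ is ind-smooth. If $A$ is ind-smooth, it is $K_n$-regular for all $n$ by (K1) and (K2). It remains to show: if $A$ is noetherian, $K_n$-regular for all $n$, and $\wedge^{d+1}\Omega_{A/k}=0$, then $A$ is regular.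

### Proof of Theorem 2(d): from K-regularity to regularity

**Step 1: kill the higher homology of $\mathbf L\wedge^jL_{A/k}$.** We claim that for any $k$-algebra $A$ that is $K_n$-regular for all $n$,
$$H_q(\mathbf L\wedge^jL_{A/k})=0\qquad\text{for all }q>0,\ j\ge0.\tag{7}$$

Let $C$ run over the finite type $k$-subalgebras of $A$, so $A=\varinjlim C$. By (K1) and $K_n$-regularity, $0=NK_n(A)=\varinjlim_CNK_n(C)$ for all $n$. By (5) and the Hodge decomposition, $\varinjlim_CH_*(F^{(j)}_{\mathbb Q}(C))=0$ for all $j$.

Next we pass from $\mathbb Q$ to $k$. By (L2) and (L3) for $\mathbb Q\to k\to C$ there is a triangle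
$$\Omega_{k/\mathbb Q}\otimes_kC\to L_{C/\mathbb Q}\to L_{C/k}.$$
By (L4) it gives a functorial finite filtration of $\mathbf L\wedge^jL_{C/\mathbb Q}$ with graded pieces $\Omega^p_{k/\mathbb Q}\otimes_k\mathbf L\wedge^{j-p}L_{C/k}$, $0\le p\le j$. Cdh-fibrant replacement is exact, and it commutes with $V\otimes_k-$ for $k$-vector spaces $V$, even infinite-dimensional ones, because cdh-cohomology of noetherian schemes commutes with direct sums. So $F^{(j)}_{\mathbb Q}(C)$ has a functorial finite filtration with graded pieces $\Omega^p_{k/\mathbb Q}\otimes_kF^{(j-p)}_k(C)$.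

We show $\varinjlim_CH_*(F^{(j)}_k(C))=0$ by induction on $j$. For $j=0$, $F^{(0)}_k=F^{(0)}_{\mathbb Q}$. For $j\ge1$, the pieces with $p\ge1$ have homology $\Omega^p_{k/\mathbb Q}\otimes_kH_*(F^{(j-p)}_k(C))$, which vanishes in the colimit by induction. Filtered colimits are exact, so the part of the filtration made of the pieces $p\ge1$ has vanishing colimit, and so does $F^{(j)}_{\mathbb Q}(C)$. Hence so does the quotient $F^{(j)}_k(C)$, the piece $p=0$.

From (6) with $\ell=k$ and (L1) we get, for $q>0$,
$$H_q(\mathbf L\wedge^jL_{A/k})=\varinjlim_CH_q(\mathbf L\wedge^jL_{C/k})\cong\varinjlim_CH^{-q}_{cdh}(\operatorname{Spec}C,\Omega^j_{/k})=0,$$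
because cohomology vanishes in negative degrees. This proves (7).

**Step 2: use the bound on differentials to kill $H_1$ of the cotangent complex at every point.** For $j>d$, (7) and (L1) give $\mathbf L\wedge^jL_{A/k}\simeq H_0(\mathbf L\wedge^jL_{A/k})=\wedge^j\Omega_{A/k}=0$. Let $\mathfrak p\subset A$ be prime, $\kappa=\kappa(\mathfrak p)$ and $V=L_{A/k}\otimes^{\mathbf L}_A\kappa$. By base change, $\mathbf L\wedge^j_\kappa V=0$ for $j>d$. Over the field $\kappa$, $V\simeq\bigoplus_qH_q(V)[q]$. So $H_1(V)[1]$ is a direct summand of $V$, and $\mathbf L\wedge^j(H_1(V)[1])$ is a direct summand of $\mathbf L\wedge^jV=0$. By (L5) it is $\Gamma^j(H_1(V))[j]$. If there were $0\ne m\in H_1(V)$, then $\Gamma^j(\kappa m)=\kappa\,\gamma_j(m)\ne0$ would be a direct summand of $\Gamma^j(H_1(V))$. So $H_1(V)=0$. Since $L$ is compatible with localization, this says $H_1(L_{A_{\mathfrak p}/k}\otimes^{\mathbf L}_{A_{\mathfrak p}}\kappa)=0$.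

**Step 3: conclude regularity.** The sequence of (L2) for $k\to A_{\mathfrak p}\to\kappa$ reads
$$0=H_2(L_{\kappa/k})\to H_2(L_{\kappa/A_{\mathfrak p}})\to H_1(L_{A_{\mathfrak p}/k}\otimes^{\mathbf L}\kappa)=0,$$
where the first group vanishes by (L3). So the André–Quillen homology $D_2(\kappa/A_{\mathfrak p};\kappa)=H_2(L_{\kappa/A_{\mathfrak p}})$ vanishes. A noetherian local ring with residue field $\kappa$ for which this group vanishes is regular (André, *Homologie des algèbres commutatives*, Ch. VI; Quillen, *On the (co-)homology of commutative rings*). Hence $A_{\mathfrak p}$ is regular for every $\mathfrak p$, i.e. $A$ is regular. $\blacksquare$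

### The vanishing of $D_2$ on the ring of Theorem 1

Up to the last criterion, Steps 1 to 3 use no noetherian hypothesis, so $H_2(L_{\kappa/A_{\mathfrak p}})=0$ also holds for the ring $A$ of Theorem 1. At $\mathfrak p=I$ we can see this directly, and with it the exact point at which the argument stops for that ring. By Step 2 of Lemma 1, $I$ is flat over $A$, so $\mathrm{Tor}_i^A(k,k)=0$ for $i\ge2$. Also $\mathrm{Tor}_1^A(k,k)=I/I^2=0$: indeed $I=\bigcup y_nA$, and $y_n=y_{n+1}^2\in I^2$. Hence $k\otimes^{\mathbf L}_Ak\simeq k$. Base change for the cotangent complex gives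
$$L_{k/A}\otimes_A^{\mathbf L}k\simeq L_{(k\otimes_A^{\mathbf L}k)/k}\simeq L_{k/k}=0,$$
while
$$L_{k/A}\otimes^{\mathbf L}_Ak\simeq L_{k/A}\otimes_k^{\mathbf L}(k\otimes_A^{\mathbf L}k)\simeq L_{k/A}.$$
So the whole complex $L_{k/A}$ is zero. The homological test for regularity at $I$ is passed in every degree, and yet $A_I$ is not even a domain: without the noetherian hypothesis, the criterion used at the end of Step 3 is false.
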